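\title{An axiomatization of simulation epistemic logic}

\begin{abstract}
Simulation modal logic extends multi-agent modal logic by a modality
$\langle\rightrightarrows\rangle\varphi$, which says that $\varphi$ holds in some
pointed model that simulates the current one. We give a sound and complete
axiomatization of the epistemic version of this logic, in which all models,
including those over which the new modality quantifies, have equivalence
relations as accessibility relations. The system adds to multi-agent S5 the
normality of the quantifier and one reduction axiom for each \emph{coherent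
type}, a finite description of a state up to bounded modal depth that passes a
decidable combinatorial test. Soundness rests on a construction that glues
epistemic models below a new root without changing their types; completeness
follows by eliminating the quantifier. The same argument gives strong
completeness, decidability, a characterization of the formulas preserved under
simulations between epistemic models, and an extension to models in which each
agent has its own frame class among K, D, T, K45, KD45 and S5.
\end{abstract}

\section{Quantifying over simulations}\label{sec:intro}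

Let $A$ be a finite non-empty set of agents and $P$ a countable set of
propositional atoms. A \emph{(Kripke) model} is a triple $M=(S,R,V)$, where $S$
is a non-empty set of states, $R=(R_a)_{a\in A}$ is a family of relations
$R_a\subseteq S\times S$, and $V\colon P\to\mathcal P(S)$. A \emph{pointed model}
is a pair $(M,s)$ with $s\in S$. The model is an \emph{epistemic} or \emph{S5
model} if every $R_a$ is an equivalence relation; then $[s]_a$ denotes the
$R_a$-class of $s$, the set of states that agent $a$ cannot distinguish from~$s$.

A \emph{simulation} from $M=(S,R,V)$ to $M'=(S',R',V')$ is a non-empty relation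
$Z\subseteq S\times S'$ such that for all $(s,s')\in Z$:
\begin{itemize}
\item[] (atoms) for all $p\in P$, $s\in V(p)$ iff $s'\in V'(p)$;
\item[] (forth) for all $a\in A$ and all $t$ with $sR_at$ there is $t'$ with
$s'R'_at'$ and $(t,t')\in Z$.
\end{itemize}
If some simulation contains $(s,s')$, we say that $(M',s')$ \emph{is a
simulation of} $(M,s)$. A \emph{refinement} is defined in the same way, with
(forth) replaced by the mirror condition (back): every successor of $s'$ is
related to a successor of $s$. In a simulation successors may be gained but
none may be lost. The basic example is an \emph{extension} of $M$, that is, a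
model $M'$ with $S\subseteq S'$, $R_a\subseteq R'_a$ and $V(p)=V'(p)\cap S$: the
relation $\{(s,s):s\in S\}$ is a simulation from $M$ to $M'$. In particular
every pointed model is a simulation of itself.

The language of \emph{simulation modal logic} SML is
\[
\varphi ::= p \mid \neg\varphi \mid (\varphi\wedge\varphi) \mid \Box_a\varphi
\mid [\rightrightarrows]\varphi \qquad (p\in P,\ a\in A),
\]
with the usual abbreviations $\vee,\to,\leftrightarrow$ and with
$\Diamond_a\varphi:=\neg\Box_a\neg\varphi$ and
$\langle\rightrightarrows\rangle\varphi:=\neg[\rightrightarrows]\neg\varphi$.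
Atoms and Boolean connectives are interpreted as usual, and
$M,s\models\Box_a\varphi$ iff $M,t\models\varphi$ for all $t$ with $sR_at$. The
meaning of the new modality depends on a class of models: formulas are
evaluated on models of the class, and $M,s\models\langle\rightrightarrows\rangle
\varphi$ iff there is a pointed model $(M',s')$ \emph{of the class} that is a
simulation of $(M,s)$ and satisfies $M',s'\models\varphi$. In \cite{DFGK} SML is
studied over the class K of all models, for which axiomatizations are known.
\emph{Simulation epistemic logic} is SML over the class of S5 models. A formula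
is \emph{valid} in it if it is true at every state of every S5 model, and we
write $\varphi\equiv\psi$ if $\varphi\leftrightarrow\psi$ is valid.

An agent who considers more states possible knows less, so
$\langle\rightrightarrows\rangle\varphi$ says, roughly, that $\varphi$ can be
made true by making the agents more ignorant while the facts stay as they are.
A few computations show what to expect.

\begin{example}\label{ex:first}
The first three items concern S5 models.
\begin{enumerate}
\item[(a)] Facts and knowledge of facts cannot be created:
$\langle\rightrightarrows\rangle p\equiv p$,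
$\langle\rightrightarrows\rangle\neg p\equiv\neg p$ and
$\langle\rightrightarrows\rangle\Box_ap\equiv\Box_ap$, and likewise with $\neg p$
under the box. From right to left use the identity simulation; from left to
right use (atoms), and for the box also (forth).
\item[(b)] Possibilities can always be created:
$\langle\rightrightarrows\rangle\Diamond_ap$ is valid. Extend $M$ by one state
where $p$ is true, put it into the class $[s]_a$, and let it form a class of
its own for the other agents.
\item[(c)] The modality $\langle\rightrightarrows\rangle$ distributes over
$\vee$, being an existential quantifier, but not over $\wedge$: where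
$\Box_a\neg p$ holds, both $\langle\rightrightarrows\rangle\Diamond_ap$ and
$\langle\rightrightarrows\rangle\Box_a\neg p$ hold, while
$\langle\rightrightarrows\rangle(\Diamond_ap\wedge\Box_a\neg p)$ holds nowhere.
\item[(d)] The class of models matters. Over K the formula
$\langle\rightrightarrows\rangle\Diamond_a\Box_ap$ is valid: give $s$ a new
$a$-successor without successors. Over S5 we have
$\Diamond_a\Box_ap\equiv\Box_ap$, so by (a) the formula is equivalent to
$\Box_ap$, which is not valid.
\end{enumerate}
\end{example}

By (d), adding the S5 axioms to a complete system for SML over K produces an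
unsound system, so the epistemic logic needs axioms of its own. An
axiomatization of the corresponding refinement epistemic logic, whose
refinement modalities quantify over S5 models, is known. For simulations the
question is posed in \cite{DFGK}: ``an immediate research problem is the
axiomatization of simulation epistemic logic, i.e.\ SML with simulation
modalities quantifying over S5 models, that is, epistemic models with
equivalence accessibility relations.''

\medskip
\noindent\textbf{Problem.} Find a proof system with an explicit recursive set of
axioms and finitary rules, none of them defined by reference to validity in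
simulation epistemic logic, whose theorems are exactly the formulas valid in
simulation epistemic logic.
\medskip

In each case of Example~\ref{ex:first} the formula beginning with
$\langle\rightrightarrows\rangle$ is equivalent to a formula without it. This
suggests looking for \emph{reduction axioms}, equivalences that push
$\langle\rightrightarrows\rangle$ inward until it disappears. By (c),
disjunctions are harmless and conjunctions are the obstacle. We therefore write
a formula as a disjunction of complete descriptions of a state up to a given
modal depth, called types, and give one reduction axiom for each type that can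
occur in an S5 model. These types are singled out by a finite test
(Section~\ref{sec:types}). The resulting system SEL solves the problem
(Theorem~\ref{thm:main}). The heart of the proof is the soundness of the
reduction axioms, for which S5 models have to be combined into one S5 model
with prescribed type; Section~\ref{sec:small} shows the construction in the
smallest cases and Section~\ref{sec:glue} in general.
Sections~\ref{sec:conseq} and~\ref{sec:mixed} contain consequences and the
extension to other frame classes.

\medskip
\noindent\textbf{Conventions.} We assume that $P\neq\emptyset$, since otherwise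
there are no formulas, and that $P$ is effectively enumerated. A formula is
\emph{basic} if it does not contain $[\rightrightarrows]$. The modal depth
$\mathrm{md}(\varphi)$ is the nesting depth of the boxes $\Box_a$; the
quantifier is not counted, so
$\mathrm{md}([\rightrightarrows]\varphi)=\mathrm{md}(\varphi)$. The letter $Q$
denotes a finite non-empty subset of $P$. We put $\bot_Q:=q\wedge\neg q$, where
$q$ is the first atom of $Q$, and $\top_Q:=\neg\bot_Q$. In every formula that we
associate with a set $Q$, the empty disjunction is $\bot_Q$ and the empty
conjunction is $\top_Q$, so that such a formula contains only atoms of $Q$.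
Finite conjunctions and disjunctions are taken in a fixed computable order and
bracketing. The metatheory is ZFC.

\section{Types and coherence}\label{sec:types}

A type of depth $0$ lists the atoms of $Q$ that are true at a state. A type of
depth $n+1$ records in addition, for every agent, which types of depth $n$ occur
among the successors.

\begin{definition}\label{def:types}
Put $T_0^Q:=\mathcal P(Q)$, and let $T_{n+1}^Q$ be the set of all pairs
$d=(v,(\Phi_a)_{a\in A})$ with $v\subseteq Q$ and $\Phi_a\subseteq T_n^Q$. The
components of $d$ are written $v^d$ and $\Phi^d_a$; for $d\in T_0^Q$ put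
$v^d:=d$. The elements of $T_n^Q$ are the \emph{types of depth $n$ over $Q$}; a
type is always considered together with its $Q$ and $n$. The
\emph{characteristic formula} of a type is
\[
\chi_v:=\bigwedge_{p\in v}p\wedge\bigwedge_{p\in Q\setminus v}\neg p,\qquad
\chi_{(v,\Phi)}:=\chi_v\wedge\bigwedge_{a\in A}\Big(\bigwedge_{e\in\Phi_a}
\Diamond_a\chi_e\ \wedge\ \Box_a\bigvee_{e\in\Phi_a}\chi_e\Big).
\]
For $d\in T_n^Q$ and $k\le n$ the \emph{truncation} $d|_k\in T_k^Q$ is defined by
recursion on $k$:
\begin{equation}\label{eq:trunc}
d|_0:=v^d,\qquad d|_{k+1}:=\big(v^d,(\{e|_k:e\in\Phi^d_a\})_{a\in A}\big).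
\end{equation}
The \emph{type of a pointed model} is given by
$\mathrm{tp}_0(M,s):=\{p\in Q:s\in V(p)\}$ and
\[
\mathrm{tp}_{n+1}(M,s):=\big(\mathrm{tp}_0(M,s),
(\{\mathrm{tp}_n(M,t):sR_at\})_{a\in A}\big).
\]
\end{definition}

Each $T_n^Q$ is finite. For $d\in T_n^Q$ we have $d|_n=d$, by induction on $n$,
and
\begin{equation}\label{eq:trunc2}
(d|_m)|_k=d|_k\qquad(k\le m\le n),
\end{equation}
by induction on $k$: the valuations agree, and the $a$-component of
$(d|_{m+1})|_{k+1}$ is $\{(e|_m)|_k:e\in\Phi^d_a\}=\{e|_k:e\in\Phi^d_a\}$.

A type of depth $n$ contains enough information to evaluate formulas of depth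
at most $n$. For $d\in T_n^Q$ and basic $\varphi$ with atoms in $Q$ and
$\mathrm{md}(\varphi)\le n$, define $d\Vdash\varphi$ by recursion on $\varphi$:
$d\Vdash p$ iff $p\in v^d$; $d\Vdash\neg\varphi$ iff $d\not\Vdash\varphi$;
$d\Vdash\varphi\wedge\psi$ iff both conjuncts are forced; and
$d\Vdash\Box_a\varphi$ iff $e\Vdash\varphi$ for all $e\in\Phi^d_a$. The last
clause makes sense because then $n\ge1$ and $\mathrm{md}(\varphi)\le n-1$. The
relation $\Vdash$ is decidable.

\begin{lemma}\label{lem:tp}
Let $(M,s)$ be an arbitrary pointed Kripke model and $n\ge0$.
\begin{enumerate}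
\item[(i)] For $d\in T_n^Q$: $M,s\models\chi_d$ iff $\mathrm{tp}_n(M,s)=d$.
\item[(ii)] $\mathrm{tp}_n(M,s)|_k=\mathrm{tp}_k(M,s)$ for $k\le n$.
\item[(iii)] For basic $\varphi$ with atoms in $Q$ and
$\mathrm{md}(\varphi)\le n$: $M,s\models\varphi$ iff
$\mathrm{tp}_n(M,s)\Vdash\varphi$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Induction on $n$; the case $n=0$ is the definition of $\chi_v$. Let
$d=(v,\Phi)\in T_{n+1}^Q$ and $\Psi_a:=\{\mathrm{tp}_n(M,t):sR_at\}$. By the
induction hypothesis, $\bigwedge_{e\in\Phi_a}\Diamond_a\chi_e$ holds at $s$ iff
$\Phi_a\subseteq\Psi_a$, and $\Box_a\bigvee_{e\in\Phi_a}\chi_e$ holds at $s$ iff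
$\Psi_a\subseteq\Phi_a$; both statements remain true for $\Phi_a=\emptyset$.

(ii) Induction on $k$, for all $n\ge k$ and all $s$. The valuations agree, and
the $a$-component of $\mathrm{tp}_{n+1}(M,s)|_{k+1}$ is
$\{\mathrm{tp}_n(M,t)|_k:sR_at\}=\{\mathrm{tp}_k(M,t):sR_at\}$.

(iii) Induction on $\varphi$, for all admissible $n$ and all $s$. For
$\Box_a\psi$: $M,s\models\Box_a\psi$ iff $\mathrm{tp}_{n-1}(M,t)\Vdash\psi$ for all
$t$ with $sR_at$, and these types form the $a$-component of
$\mathrm{tp}_n(M,s)$.
\end{proof}

Not every type occurs in an S5 model. If $d$ is the type of depth $n+1$ of a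
state $s$, then $s$ lies in its own $a$-class, so its type of depth $n$ belongs
to $\Phi^d_a$; and all states of $[s]_a$ have the same $a$-successors as $s$, so
their types have the same $a$-component, which can be read off from
$\Phi^d_a$. These two observations, applied at every level, define coherence.

\begin{definition}\label{def:coh}
The sets $C_n^Q\subseteq T_n^Q$ of \emph{coherent types} are defined by
recursion. Put $C_0^Q:=T_0^Q$. A type $d=(v,\Phi)\in T_{n+1}^Q$ is in
$C_{n+1}^Q$ iff for every $a\in A$:
\begin{enumerate}
\item[(c1)] $\Phi_a\subseteq C_n^Q$;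
\item[(c2)] $d|_n\in\Phi_a$;
\item[(c3)] if $n\ge1$, then $\Phi^e_a=\{f|_{n-1}:f\in\Phi_a\}$ for all
$e\in\Phi_a$.
\end{enumerate}
\end{definition}

Coherence is a decidable condition on finite objects; it mentions neither
models nor validity.

\begin{lemma}\label{lem:coh}
If $M$ is an S5 model, then $\mathrm{tp}_n(M,s)\in C_n^Q$.
\end{lemma}

\begin{proof}
Induction on $n$, the case $n=0$ being trivial. We omit $M$ from the notation.
Let $d=\mathrm{tp}_{n+1}(s)$, so $\Phi^d_a=\{\mathrm{tp}_n(t):t\in[s]_a\}$.
Clause (c1) is the induction hypothesis. For (c2), $d|_n=\mathrm{tp}_n(s)$ by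
Lemma~\ref{lem:tp}(ii), and $s\in[s]_a$. For (c3), let $n\ge1$ and
$e=\mathrm{tp}_n(t)$ with $t\in[s]_a$. Then $[t]_a=[s]_a$, so
$\Phi^e_a=\{\mathrm{tp}_{n-1}(u):u\in[s]_a\}
=\{\mathrm{tp}_n(u)|_{n-1}:u\in[s]_a\}=\{f|_{n-1}:f\in\Phi^d_a\}$.
\end{proof}

The converse, that every coherent type occurs in an S5 model, is
Corollary~\ref{cor:real}.

\section{The system SEL}\label{sec:system}

When does $(M,s)$ have a simulation $(M',s')$ of type $d=(v,\Phi)$? The
valuation at $s$ must be $v$, and by (forth) every $a$-successor of $s$ must
have a simulation whose type is one of the $e\in\Phi_a$. The conjuncts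
$\Diamond_a\chi_e$ of $\chi_d$ should impose no condition on $(M,s)$, because
missing successors can be added, as in Example~\ref{ex:first}(b). The natural
guess is that these necessary conditions are sufficient as soon as $d$ is
coherent. This guess is the axiom (Sim).

\begin{definition}\label{def:sel}
The axioms of SEL are the following, for arbitrary SML-formulas
$\varphi,\psi$ and $a\in A$.
\begin{itemize}
\item[] (Taut) all instances of propositional tautologies;
\item[] (K) $\Box_a(\varphi\to\psi)\to(\Box_a\varphi\to\Box_a\psi)$;
\item[] (T) $\Box_a\varphi\to\varphi$;\qquad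
(4) $\Box_a\varphi\to\Box_a\Box_a\varphi$;\qquad
(5) $\neg\Box_a\varphi\to\Box_a\neg\Box_a\varphi$;
\item[] (K$_{\rightrightarrows}$) $[\rightrightarrows](\varphi\to\psi)\to
([\rightrightarrows]\varphi\to[\rightrightarrows]\psi)$;
\item[] (At) $\langle\rightrightarrows\rangle\chi_v\leftrightarrow\chi_v$, for all
$Q$ and all $v\subseteq Q$;
\item[] (Sim) for all $Q$, all $n\ge0$ and all coherent
$d=(v,\Phi)\in C_{n+1}^Q$,
\[
\langle\rightrightarrows\rangle\chi_d\ \leftrightarrow\
\chi_v\wedge\bigwedge_{a\in A}\Box_a\bigvee_{e\in\Phi_a}
\langle\rightrightarrows\rangle\chi_e .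
\]
\end{itemize}
The rules are modus ponens, $\Box_a$-necessitation (from $\varphi$ infer
$\Box_a\varphi$) and $[\rightrightarrows]$-necessitation (from $\varphi$ infer
$[\rightrightarrows]\varphi$). We write $\vdash\varphi$ if $\varphi$ is a theorem
of SEL.
\end{definition}

The set of axioms is recursive. For (Sim), note that an instance for $Q$, $n$
and $d$ contains exactly the atoms of $Q$ and has modal depth exactly $n+1$,
because in a coherent type all sets $\Phi_a$ are non-empty by (c2), at every
level by (c1). So a given formula determines $Q$ and $n$, and finitely many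
$d$ remain to be tested. No axiom or rule refers to validity.

\begin{theorem}\label{thm:main}
For every SML-formula $\varphi$: $\vdash\varphi$ iff $\varphi$ is valid in
simulation epistemic logic.
\end{theorem}

Soundness is proved in Section~\ref{sec:sound} and completeness in
Section~\ref{sec:complete}. The only step with real content is the implication
from right to left in (Sim), where a simulation of type $d$ has to be built.

\section{Depth one and depth two}\label{sec:small}

At depth one an extension of the given model suffices. A type
$d=(v,\Phi)\in T_1^Q$ is coherent iff $v\in\Phi_a$ for all $a$, and by (At) the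
right side of (Sim) says that $s$ has valuation $v$ and that all valuations
occurring in $[s]_a$ belong to $\Phi_a$. For each $a$ and each $w\in\Phi_a$ add a
new state in which exactly the atoms of $w$ are true, put it into $[s]_a$, and
let it form a class of its own for the other agents. In the extended model the
valuations occurring in the $a$-class of $s$ are exactly those of $\Phi_a$, so
$s$ has type $d$.

At depth two extensions no longer suffice. A state $t$ may be a successor of
$s$ for two agents, and the target formula may ask incompatible things of $t$
in its two roles.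

\begin{example}\label{ex:two}
Let $A=\{a,b\}$. Let $M$ have two states $s,t$ that neither agent can
distinguish, with $p$ true only at $s$ and $q$ false at both, and let
\[
\varphi:=\Diamond_aq\wedge\Diamond_bq\wedge\Box_a(\neg p\to\Box_b\neg q)
\wedge\Box_b(\neg p\to\Box_a\neg q).
\]
No S5 extension $M'$ of $M$ satisfies $\varphi$ at $s$. Indeed, $t$ is a
$b$-successor of $s$ where $p$ is false, so the last conjunct gives
$M',t\models\Box_a\neg q$; but $t$ has the same $a$-class as $s$, and this class
contains a $q$-state by the first conjunct.

Nevertheless $M,s\models\langle\rightrightarrows\rangle\varphi$. We split $t$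
into a state $t_a$ for its role as $a$-successor and a state $t_b$ for its role
as $b$-successor. Take a root $r$ with the valuation of $s$, with $a$-class
$\{r,t_a,u_a\}$ and $b$-class $\{r,t_b,u_b\}$, where $p$ and $q$ are true at
$u_a,u_b$. For agent $a$, condition (forth) at the pair $(t,t_a)$ is served by
the class of the root. For agent $b$, the state $t_a$ needs successors that
simulate $s$ and $t$, and it must not see $q$. We take them from a fresh copy
$\{s_1,t_1\}$ of $M$ and let $t_a$ join the $b$-class of $t_1$. Symmetrically,
$t_b$ joins the $a$-class of $t_2$ in a second copy $\{s_2,t_2\}$. The resulting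
model $N$ (Figure~\ref{fig:two}) has the classes
\begin{align*}
a&:\quad\{r,t_a,u_a\},\ \{s_1,t_1\},\ \{t_b,s_2,t_2\},\ \{u_b\};\\
b&:\quad\{r,t_b,u_b\},\ \{s_2,t_2\},\ \{t_a,s_1,t_1\},\ \{u_a\}.
\end{align*}
Relate $s$ to $r,s_1,s_2$ and $t$ to $t_a,t_b,t_1,t_2$. This is a simulation,
because each $a$-class and each $b$-class of one of these seven states contains
a partner of $s$ and a partner of $t$. Finally $N,r\models\varphi$: the states
$u_a,u_b$ witness the diamonds, $t_a$ is the only state without $p$ in $[r]_a$
and $q$ is false throughout $[t_a]_b$, and symmetrically for $t_b$.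
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[thick]
\node (r) at (0,0) {$r\colon p$};
\node (ua) at (-1.3,1.5) {$u_a\colon p,q$};
\node (ub) at (1.3,1.5) {$u_b\colon p,q$};
\node (ta) at (-2.6,0) {$t_a$};
\node (tb) at (2.6,0) {$t_b$};
\node (s1) at (-4.8,0.9) {$s_1\colon p$};
\node (t1) at (-4.8,-0.9) {$t_1$};
\node (s2) at (4.8,0.9) {$s_2\colon p$};
\node (t2) at (4.8,-0.9) {$t_2$};
\draw (r)--(ta)--(ua)--(r);
\draw[dashed] (r)--(tb)--(ub)--(r);
\draw[dashed] (s1)--(ta)--(t1);
\draw (s2)--(tb)--(t2);
\draw (s1) to[bend right=25] (t1);
\draw[dashed] (s1) to[bend left=25] (t1);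
\draw (s2) to[bend right=25] (t2);
\draw[dashed] (s2) to[bend left=25] (t2);
\end{tikzpicture}
\caption{An S5 model for two agents. Solid lines join distinct states in the
same $a$-class, dashed lines join distinct states in the same $b$-class, and
each state is labeled with the atoms true at it. The state $t_a$ shares its
$a$-class with the root $r$ and its $b$-class with $t_1$; the state $t_b$ shares
its $b$-class with $r$ and its $a$-class with $t_2$.}
\label{fig:two}
\end{figure}

The states $t_a$ and $t_b$ show the general device: a duplicate of the point of
an attached model, which takes its class for one agent from the new root and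
its classes for all other agents from the original point.

\section{Gluing epistemic models}\label{sec:glue}

Suppose that a coherent type $d=(v,\Phi)$ of depth $n+1$ is given, together with
pointed S5 models whose types of depth $n$ make up the sets $\Phi_a$. We want an
S5 model with a root $r$ of type $d$ that contains the given models. The obvious
attempt, to put the point $x$ of an attached model into the $a$-class of $r$,
fails, because transitivity then forces the whole old class $[x]_a$ into the
class of $r$, and the type of depth $n$ of $x$ controls its $a$-successors only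
up to depth $n-1$. For instance, let $Q=\{p\}$, $A=\{a,b\}$,
$f=(\{p\},\Phi_a=\{\{p\}\},\Phi_b=\{\{p\}\})$ and
$d=(\{p\},\Phi_a=\{f\},\Phi_b=\{f\})$. In the model with states $x,y,z$, with $p$
false only at $z$, $a$-classes $\{x,y\},\{z\}$ and $b$-classes $\{x\},\{y,z\}$,
the point $x$ has type $f$, but it would bring along $y$, which sees $z$ and so
does not have type~$f$. Removing $x$ from its old $a$-class is no way out, since
the types of the other states and (forth) for a given simulation into the model
may depend on it. So we leave $x$ in place and attach a duplicate, as in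
Example~\ref{ex:two}.

\begin{definition}\label{def:glue}
\emph{Gluing data} consist of a type $d=(v,\Phi)\in C_{n+1}^Q$, a set
$W\subseteq P$ with $W\cap Q=v$, pairwise disjoint index sets $I_a$ ($a\in A$),
and pointed S5 models $(N_i,x_i)$ for $i\in I:=\bigcup_aI_a$, such that
\begin{equation}\label{eq:data}
\{\mathrm{tp}_n(N_i,x_i):i\in I_a\}=\Phi_a\qquad\text{for every }a\in A .
\end{equation}
Passing to isomorphic copies, we assume that the $N_i$ have pairwise disjoint
sets of states. The \emph{glued model} $N$ has as states all states of all
$N_i$ (the \emph{old} states), a new state $c_i$ for every $i\in I$, and a new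
state $r$. Old states keep their valuation, $c_i$ satisfies exactly the atoms
true at $x_i$, and $r$ satisfies exactly the atoms in $W$. For $b\in A$, the
relation $R_b$ is the equivalence relation with the following classes, where
$[x_i]_b$ is the class in $N_i$:
\begin{itemize}
\item $\{r\}\cup\{c_i:i\in I_b\}$;
\item for $i\in I_b$, every $b$-class of $N_i$;
\item for $i\in I\setminus I_b$, the set $[x_i]_b\cup\{c_i\}$ and every other
$b$-class of $N_i$.
\end{itemize}
\end{definition}

For fixed $b$ these sets partition the states: an old state lies only in the
set that extends its old class, $c_i$ lies only in the first set if $i\in I_b$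
and only in $[x_i]_b\cup\{c_i\}$ otherwise, and $r$ lies only in the first set.
So $N$ is an S5 model, and it is an extension of every $N_i$.

\begin{lemma}[Gluing]\label{lem:glue}
$\mathrm{tp}_{n+1}(N,r)=d$.
\end{lemma}

\begin{proof}
The type of $r$ depends on the types of the $c_i$, which depend on those of $r$
and of the old states. We therefore prove three claims simultaneously, by
induction on $k\le n$:
\begin{enumerate}
\item[(A$_k$)] $\mathrm{tp}_k(N,y)=\mathrm{tp}_k(N_i,y)$ for every state $y$ of
$N_i$;
\item[(B$_k$)] $\mathrm{tp}_k(N,c_i)=\mathrm{tp}_k(N_i,x_i)$ for every $i\in I$;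
\item[(C$_k$)] $\mathrm{tp}_k(N,r)=d|_k$.
\end{enumerate}
For $k=0$ they hold by the choice of the valuation.

First we note a consequence of (B$_k$) and (C$_k$), for any $k\le n$. By
Lemma~\ref{lem:tp}(ii), $\mathrm{tp}_k(N_i,x_i)=\mathrm{tp}_n(N_i,x_i)|_k$, so by
\eqref{eq:data} the types of depth $k$ in the $a$-class of $r$ form the set
$\{d|_k\}\cup\{e|_k:e\in\Phi_a\}$. The root contributes nothing new: by (c2)
$d|_n\in\Phi_a$, and $(d|_n)|_k=d|_k$ by \eqref{eq:trunc2}. Hence
\begin{equation}\label{eq:root}
\{\mathrm{tp}_k(N,u):u\in\{r\}\cup\{c_i:i\in I_a\}\}=\{e|_k:e\in\Phi_a\}.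
\end{equation}

Now assume the three claims for some $k<n$; in particular $n\ge1$. Valuations
agree in each claim, so we compare components.

(C$_{k+1}$) By \eqref{eq:root} and \eqref{eq:trunc},
$\mathrm{tp}_{k+1}(N,r)=(v,(\{e|_k:e\in\Phi_a\})_a)=d|_{k+1}$.

(B$_{k+1}$) Let $i\in I_a$ and $e=\mathrm{tp}_n(N_i,x_i)\in\Phi_a$. The state
$c_i$ has exchanged the $a$-class of $x_i$ for that of $r$, and (c3) says that
the exchange is invisible. Indeed, the $a$-component of
$\mathrm{tp}_{k+1}(N,c_i)$ is $\{f|_k:f\in\Phi_a\}$ by \eqref{eq:root}, while the
$a$-component of $\mathrm{tp}_{k+1}(N_i,x_i)=e|_{k+1}$ is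
\[
\{g|_k:g\in\Phi^e_a\}=\{(f|_{n-1})|_k:f\in\Phi_a\}=\{f|_k:f\in\Phi_a\}
\]
by \eqref{eq:trunc}, (c3) and \eqref{eq:trunc2}, as $k\le n-1$. For $b\ne a$ the
$b$-class of $c_i$ is $[x_i]_b\cup\{c_i\}$. By (A$_k$) the states of $[x_i]_b$
have the same types of depth $k$ as in $N_i$, and by (B$_k$) the type of $c_i$
is that of $x_i\in[x_i]_b$. So the $b$-components agree.

(A$_{k+1}$) The $b$-class of $y$ in $N$ is its class in $N_i$, possibly enlarged
by $c_i$, and it is enlarged only if it contains $x_i$. By (A$_k$) and (B$_k$)
the set of types of depth $k$ in the class is unchanged.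

This completes the induction. Finally, \eqref{eq:root} for $k=n$ shows that
the $a$-component of $\mathrm{tp}_{n+1}(N,r)$ is $\Phi_a$, so
$\mathrm{tp}_{n+1}(N,r)=d$.
\end{proof}

\begin{corollary}\label{cor:real}
Every $d\in C_n^Q$ equals $\mathrm{tp}_n(M,s)$ for some pointed S5 model $(M,s)$.
\end{corollary}

\begin{proof}
Induction on $n$. For $n=0$ take a model with one state and all relations
reflexive. Let $d=(v,\Phi)\in C_{n+1}^Q$. By (c1) and the induction hypothesis
there is, for each $a$ and each $e\in\Phi_a$, a pointed S5 model of type $e$.
With $I_a:=\{a\}\times\Phi_a$ and $W:=v$ these are gluing data, and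
Lemma~\ref{lem:glue} applies.
\end{proof}

\section{Soundness}\label{sec:sound}

The axioms (Taut), (K), (T), (4), (5), modus ponens and $\Box_a$-necessitation
are sound on S5 models by the usual arguments, which do not depend on the shape
of $\varphi$ and $\psi$. The formula $[\rightrightarrows]\varphi$ holds at
$(M,s)$ iff $\varphi$ holds at all pointed S5 models that are simulations of
$(M,s)$. This collection does not depend on $\varphi$, which gives
(K$_{\rightrightarrows}$), and a valid formula holds at all its members, which
gives $[\rightrightarrows]$-necessitation. Axiom (At) holds from left to right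
by (atoms) and from right to left by the identity simulation. It remains to
treat (Sim).

\begin{proposition}\label{prop:sim}
The axiom (Sim) is valid for every $d=(v,\Phi)\in C_{n+1}^Q$.
\end{proposition}

\begin{proof}
($\to$) Let $Z$ be a simulation from $M$ to an S5 model $M'$ with $(s,s')\in Z$
and $M',s'\models\chi_d$. By (atoms), $M,s\models\chi_v$. Let $sR_at$. By (forth)
there is $t'$ with $s'R'_at'$ and $(t,t')\in Z$. Since
$M',s'\models\Box_a\bigvee_{e\in\Phi_a}\chi_e$, we have $M',t'\models\chi_e$ for
some $e\in\Phi_a$, and so $M,t\models\langle\rightrightarrows\rangle\chi_e$. This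
direction does not use coherence.

($\leftarrow$) Let $(M,s)$ satisfy the right side. We glue two kinds of models:
one for every successor of $s$, to secure (forth), and one for every
$e\in\Phi_a$, to secure the diamonds of $\chi_d$. For $a\in A$ and $t\in[s]_a$
(including $t=s$) we have $M,t\models\langle\rightrightarrows\rangle\chi_e$ for
some $e\in\Phi_a$; using Lemma~\ref{lem:tp}(i) and the axiom of choice, pick a
pointed S5 model $(N_{a,t},x_{a,t})$ with
$\mathrm{tp}_n(N_{a,t},x_{a,t})\in\Phi_a$ and a simulation $Z_{a,t}$ from $M$ to
$N_{a,t}$ that contains $(t,x_{a,t})$. For $a\in A$ and $e\in\Phi_a$ pick, by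
(c1) and Corollary~\ref{cor:real}, a pointed S5 model $(N_{a,e},x_{a,e})$ of
type $e$. Let $I_a$ consist of the indices $(a,t)$, $t\in[s]_a$, and $(a,e)$,
$e\in\Phi_a$, regarded as distinct. Then \eqref{eq:data} holds. Put
$W:=\{p\in P:s\in V(p)\}$; then $W\cap Q=v$ because $M,s\models\chi_v$. Let $N$ be
the glued model, and write $c_{a,t}$ for $c_{(a,t)}$. By Lemmas~\ref{lem:glue}
and~\ref{lem:tp}(i), $N,r\models\chi_d$. We claim that
\[
Z:=\{(s,r)\}\ \cup\ \{(t,c_{a,t}):a\in A,\ t\in[s]_a\}\ \cup
\bigcup_{a\in A,\ t\in[s]_a}Z_{a,t}
\]
is a simulation from $M$ to $N$. Condition (atoms) holds at $(s,r)$ by the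
choice of $W$, at $(t,c_{a,t})$ because $c_{a,t}$ has the atoms of $x_{a,t}$,
which are those of $t$, and at the pairs of $Z_{a,t}$ because old states keep
their valuation. For (forth) there are four cases.
\begin{itemize}
\item At $(s,r)$: if $sR_at$, then $rR_ac_{a,t}$ and $(t,c_{a,t})\in Z$.
\item At $(t,c_{a,t})$ for agent $a$: if $tR_au$, then $u\in[s]_a$, so $c_{a,u}$
exists, lies in the $a$-class of $c_{a,t}$, and $(u,c_{a,u})\in Z$.
\item At $(t,c_{a,t})$ for an agent $b\ne a$: if $tR_bu$, then (forth) for
$Z_{a,t}$ at $(t,x_{a,t})$ gives $u'\in[x_{a,t}]_b$ with $(u,u')\in Z_{a,t}$, and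
$u'$ lies in the $b$-class $[x_{a,t}]_b\cup\{c_{a,t}\}$ of $c_{a,t}$ in $N$.
\item At a pair of $Z_{a,t}$: the successor provided by (forth) for $Z_{a,t}$ is
still a successor in $N$, as $N$ extends $N_{a,t}$.
\end{itemize}
So $(N,r)$ is an S5 simulation of $(M,s)$ that satisfies $\chi_d$.
\end{proof}

\begin{remark}[No clause of coherence can be dropped]\label{rem:needed}
If $d$ is not coherent, then $\chi_d$ is false in all S5 models by
Lemmas~\ref{lem:tp}(i) and~\ref{lem:coh}, so the left side of (Sim) is never
true. At depth one the right side is then never true either: if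
$v\notin\Phi_a$, then $\chi_v\wedge\Box_a\bigvee_{w\in\Phi_a}
\langle\rightrightarrows\rangle\chi_w$ fails by reflexivity and (At). At depth two
this changes. Let $Q=\{p\}$ and let $M_1$ be the one-state S5 model with $p$
true. Each of the following types $d\in T_2^Q$ violates exactly one clause,
while the right side of (Sim) is true in $M_1$.

\emph{Clause (c3).} Let $A=\{a\}$, $e_1=(\{p\},\{\{p\}\})$,
$e_2=(\{p\},\{\{p\},\emptyset\})$ and $d=(\{p\},\{e_1,e_2\})$. Both $e_1$ and
$e_2$ are coherent and $d|_1=e_1\in\Phi^d_a$, but
$\Phi^{e_2}_a\ne\{\{p\}\}=\{e_1|_0,e_2|_0\}$. The model $M_1$ has type $e_1$, so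
it satisfies $p\wedge\Box_a\langle\rightrightarrows\rangle\chi_{e_1}$.

For the other two clauses let $A=\{a,b\}$, list components in the order $a,b$,
and let $f=(\{p\},\{\{p\}\},\{\{p\}\})$ be the type of depth one of $M_1$.

\emph{Clause (c2).} Let $e=(\{p\},\{\{p\}\},\{\{p\},\emptyset\})$ and
$d=(\{p\},\{e\},\{f\})$. Both $e$ and $f$ are coherent, and (c3) holds since
$\Phi^e_a=\{\{p\}\}=\{e|_0\}$ and $\Phi^f_b=\{\{p\}\}=\{f|_0\}$; but
$d|_1=f\notin\Phi^d_a$. The model $M_1$ satisfies
$\langle\rightrightarrows\rangle\chi_f$, and it satisfies
$\langle\rightrightarrows\rangle\chi_e$ by adding a state without $p$ to the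
$b$-class.

\emph{Clause (c1).} Let $g=(\{p\},\{\{p\}\},\{\emptyset\})$, which is not coherent
as $\{p\}\notin\Phi^g_b$, and $d=(\{p\},\{f,g\},\{f\})$. Then $d|_1=f$ lies in
both components, and (c3) holds since
$\Phi^f_a=\Phi^g_a=\Phi^f_b=\{\{p\}\}$ and $f|_0=g|_0=\{p\}$. The disjunct
$\langle\rightrightarrows\rangle\chi_f$ makes both boxes true in $M_1$.
\end{remark}

\section{Completeness by elimination of the quantifier}\label{sec:complete}

We show that SEL proves every formula equivalent to a basic one, and then
appeal to the completeness theorem for basic formulas. Let $\mathrm{S5}_A$ be the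
system with axioms (Taut), (K), (T), (4), (5) and rules modus ponens and
$\Box_a$-necessitation, restricted to basic formulas. It is sound and strongly
complete for S5 models \cite[Ch.~3]{FHMV}, \cite[Ch.~4]{BRV}: if a basic formula
$\varphi$ is true at every pointed S5 model at which all members of a set
$\Gamma$ of basic formulas are true, then $\mathrm{S5}_A$ proves
$\bigwedge\Gamma_0\to\varphi$ for some finite $\Gamma_0\subseteq\Gamma$ (for
$\Gamma_0=\emptyset$ read this formula as $\varphi$). Every theorem of
$\mathrm{S5}_A$ is a theorem of SEL.

Each of $\Box_a$ and $[\rightrightarrows]$ is a \emph{normal} modality in SEL,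
that is, it satisfies a K-axiom and necessitation. For such a modality
$\blacksquare$, from $\vdash\alpha\to\beta$ we get
$\vdash\blacksquare\alpha\to\blacksquare\beta$, and
$\vdash\blacksquare(\alpha\wedge\beta)\leftrightarrow\blacksquare\alpha\wedge
\blacksquare\beta$ (for the implication from right to left, necessitate the
tautology $\alpha\to(\beta\to\alpha\wedge\beta)$ and apply K twice). We use three
consequences. By induction on formulas, \emph{replacement} holds: if
$\vdash\alpha\leftrightarrow\beta$ and $\varphi'$ arises from $\varphi$ by
replacing an occurrence of $\alpha$ by $\beta$, then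
$\vdash\varphi\leftrightarrow\varphi'$. Further,
\begin{equation}\label{eq:normal}
\vdash\langle\rightrightarrows\rangle(\alpha\vee\beta)\leftrightarrow
\langle\rightrightarrows\rangle\alpha\vee\langle\rightrightarrows\rangle\beta,
\qquad
\vdash\langle\rightrightarrows\rangle\bot_Q\leftrightarrow\bot_Q ,
\end{equation}
the first by applying the conjunction law to $\neg\alpha,\neg\beta$, the second
by necessitating $\neg\bot_Q$.

Iterating (Sim) down to depth $0$ erases all diamonds from $\chi_d$. For
$d\in C_n^Q$ define the basic formula $d^+$ by
\[
v^+:=\chi_v\quad(v\in C_0^Q),\qquad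
(v,\Phi)^+:=\chi_v\wedge\bigwedge_{a\in A}\Box_a\bigvee_{e\in\Phi_a}e^+ .
\]
It has atoms in $Q$ and modal depth at most $n$.

\begin{lemma}\label{lem:plus}
$\vdash\langle\rightrightarrows\rangle\chi_d\leftrightarrow d^+$ for every
$d\in C_n^Q$.
\end{lemma}

\begin{proof}
Induction on $n$. The case $n=0$ is (At). For $d=(v,\Phi)\in C_{n+1}^Q$, every
$e\in\Phi_a$ is coherent by (c1), so
$\vdash\langle\rightrightarrows\rangle\chi_e\leftrightarrow e^+$, and replacement
turns the right side of (Sim) into $d^+$.
\end{proof}

\begin{lemma}\label{lem:bullet}
Let $\varphi$ be basic with atoms in $Q$ and $\mathrm{md}(\varphi)\le n$. Put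
$D:=\{d\in C_n^Q:d\Vdash\varphi\}$ and
$\varphi^{\bullet}:=\bigvee_{d\in D}d^+$, which depends on $Q$ and $n$. Then
$\vdash\varphi\leftrightarrow\bigvee_{d\in D}\chi_d$ and
$\vdash\langle\rightrightarrows\rangle\varphi\leftrightarrow\varphi^\bullet$.
\end{lemma}

\begin{proof}
In an S5 model, $\varphi$ holds at $s$ iff $\mathrm{tp}_n(M,s)\Vdash\varphi$
(Lemma~\ref{lem:tp}(iii)), iff $\mathrm{tp}_n(M,s)\in D$ (Lemma~\ref{lem:coh}),
iff $\bigvee_{d\in D}\chi_d$ holds at $s$ (Lemma~\ref{lem:tp}(i)). So the first
equivalence is a basic formula true in all S5 models, hence a theorem of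
$\mathrm{S5}_A$. By replacement and \eqref{eq:normal},
$\vdash\langle\rightrightarrows\rangle\varphi\leftrightarrow
\bigvee_{d\in D}\langle\rightrightarrows\rangle\chi_d$, also for $D=\emptyset$,
when both disjunctions are $\bot_Q$. Now apply Lemma~\ref{lem:plus}.
\end{proof}

For example, let $A=\{a\}$, $Q=\{p\}$, $n=1$ and $\varphi=\Diamond_ap$. Of the
four coherent types only $(\emptyset,\{\emptyset\})$ does not force $\varphi$,
so $\varphi^\bullet$ is, up to the order of disjuncts,
\[
(p\wedge\Box_ap)\vee\big(p\wedge\Box_a(p\vee\neg p)\big)\vee
\big(\neg p\wedge\Box_a(p\vee\neg p)\big),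
\]
which is valid, in agreement with Example~\ref{ex:first}(b).

\begin{proposition}[Elimination]\label{prop:elim}
For every SML-formula $\varphi$ with atoms in $Q$ one can compute a basic
formula $\varphi^*$ with atoms in $Q$ and
$\mathrm{md}(\varphi^*)\le\mathrm{md}(\varphi)$ such that
$\vdash\varphi\leftrightarrow\varphi^*$.
\end{proposition}

\begin{proof}
We define $\varphi^*$ and prove the claims by recursion on $\varphi$, so that
the innermost quantifiers are removed first. Put $p^*:=p$,
$(\neg\psi)^*:=\neg\psi^*$, $(\psi\wedge\theta)^*:=\psi^*\wedge\theta^*$ and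
$(\Box_a\psi)^*:=\Box_a\psi^*$; in these cases the claims follow from the
induction hypothesis and replacement. For $[\rightrightarrows]\psi$ let
$n:=\mathrm{md}(\psi)$. By the induction hypothesis $\neg\psi^*$ is basic, has
atoms in $Q$ and depth at most $n$, so Lemma~\ref{lem:bullet} applies to it
with $Q$ and $n$. Put
$([\rightrightarrows]\psi)^*:=\neg\big((\neg\psi^*)^\bullet\big)$. By replacement
and Lemma~\ref{lem:bullet}, the formulas $[\rightrightarrows]\psi$,
$[\rightrightarrows]\neg\neg\psi^*$,
$\neg\langle\rightrightarrows\rangle\neg\psi^*$ and
$\neg((\neg\psi^*)^\bullet)$ are provably equivalent. The formula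
$(\neg\psi^*)^\bullet$ is a non-empty disjunction of formulas $d^+$ with
$d\in C_n^Q$, or it is $\bot_Q$; in both cases it has atoms in $Q$ and depth at
most $n=\mathrm{md}([\rightrightarrows]\psi)$. It is computable because $C_n^Q$
is a finite computable set and $\Vdash$ is decidable.
\end{proof}

From now on $\varphi^*$ is computed with $Q$ the set of atoms occurring in
$\varphi$, which is finite and non-empty.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Soundness was shown in Section~\ref{sec:sound}. Let $\varphi$ be valid. By
Proposition~\ref{prop:elim} and soundness, $\varphi\leftrightarrow\varphi^*$ is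
valid, so the basic formula $\varphi^*$ is true at all states of all S5 models.
Hence $\mathrm{S5}_A$ proves $\varphi^*$, so $\vdash\varphi^*$, and therefore
$\vdash\varphi$.
\end{proof}

\section{Strong completeness, decidability and preservation}\label{sec:conseq}

For a set $\Gamma$ of SML-formulas write $\Gamma\vdash\varphi$ if
$\vdash\bigwedge\Gamma_0\to\varphi$ for some finite $\Gamma_0\subseteq\Gamma$.
We call $\varphi$ a \emph{local consequence} of $\Gamma$ over S5 models if
$\varphi$ is true at every pointed S5 model at which all members of $\Gamma$ are
true.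

\begin{theorem}\label{thm:conseq}
\begin{enumerate}
\item[(i)] \emph{(Strong completeness, compactness)} $\Gamma\vdash\varphi$ iff
$\varphi$ is a local consequence of $\Gamma$ over S5 models.
\item[(ii)] \emph{(Expressivity)} Every SML-formula $\varphi$ is equivalent in
simulation epistemic logic to a basic formula whose atoms occur in $\varphi$ and
whose modal depth is at most $\mathrm{md}(\varphi)$.
\item[(iii)] \emph{(Decidability)} Simulation epistemic logic is decidable.
\end{enumerate}
\end{theorem}

\begin{proof}
(ii) is Proposition~\ref{prop:elim} together with soundness.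

(i) The direction from left to right is soundness. Conversely, let $\varphi$ be
a local consequence of $\Gamma$. As $\gamma\equiv\gamma^*$ for every formula
$\gamma$, the formula $\varphi^*$ is a local consequence of
$\{\gamma^*:\gamma\in\Gamma\}$. By strong completeness of $\mathrm{S5}_A$,
$\vdash\bigwedge_{\gamma\in\Gamma_0}\gamma^*\to\varphi^*$ for a finite
$\Gamma_0\subseteq\Gamma$, and Proposition~\ref{prop:elim} gives
$\vdash\bigwedge\Gamma_0\to\varphi$. In particular a local consequence of
$\Gamma$ is a local consequence of a finite subset of $\Gamma$.

(iii) Let $Q$ be the set of atoms of $\varphi$ and $n=\mathrm{md}(\varphi)$. By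
Lemma~\ref{lem:coh} and Corollary~\ref{cor:real}, $C_n^Q$ is exactly the set of
types of depth $n$ of pointed S5 models. So by Lemma~\ref{lem:tp}(iii),
$\varphi$ is valid iff $d\Vdash\varphi^*$ for all $d\in C_n^Q$, a finite check.
\end{proof}

The elimination gives more than equivalence to some basic formula: the formulas
$d^+$ contain no diamonds. A \emph{literal} is an atom or a negated atom. Let
$\mathcal E$ be the set of formulas built from literals by $\wedge$, $\vee$ and
the $\Diamond_a$, and $\mathcal U$ the set of formulas built from literals by
$\wedge$, $\vee$ and the $\Box_a$. Both sets contain the valid formula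
$q\vee\neg q$ and the unsatisfiable formula $q\wedge\neg q$. A formula $\varphi$
is \emph{preserved under S5 simulations} if $M,s\models\varphi$ implies
$M',s'\models\varphi$ whenever $M,M'$ are S5 models and $(M',s')$ is a
simulation of $(M,s)$.

\begin{theorem}\label{thm:class}
In simulation epistemic logic, for every SML-formula $\varphi$:
\begin{enumerate}
\item[(i)] $\varphi$ is equivalent to some formula
$\langle\rightrightarrows\rangle\psi$ iff it is equivalent to a formula in
$\mathcal U$; dually, $\varphi$ is equivalent to some formula
$[\rightrightarrows]\psi$ iff it is equivalent to a formula in $\mathcal E$.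
\item[(ii)] $\varphi$ is preserved under S5 simulations iff it is equivalent to
a formula in $\mathcal E$. This property is decidable.
\end{enumerate}
\end{theorem}

\begin{proof}
Formulas in $\mathcal E$ are preserved under simulations, by induction:
literals by (atoms), $\wedge$ and $\vee$ trivially, and if $(s,s')\in Z$, $sR_at$
and $M,t\models\varepsilon$, then (forth) gives $t'$ with $s'R'_at'$,
$(t,t')\in Z$ and hence $M',t'\models\varepsilon$. Pushing negations inward
shows that the negation of a formula in $\mathcal U$ is equivalent to a formula
in $\mathcal E$, and conversely. Therefore formulas in $\mathcal U$ are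
reflected: if one holds at a simulation of $(M,s)$, it holds at $(M,s)$.

(i) If $\varphi\equiv\upsilon\in\mathcal U$, then
$\langle\rightrightarrows\rangle\upsilon\to\upsilon$ is valid by reflection and
$\upsilon\to\langle\rightrightarrows\rangle\upsilon$ by the identity simulation,
so $\varphi\equiv\langle\rightrightarrows\rangle\upsilon$. Conversely,
$\langle\rightrightarrows\rangle\psi\equiv\langle\rightrightarrows\rangle\psi^*
\equiv(\psi^*)^\bullet$ by Proposition~\ref{prop:elim},
Lemma~\ref{lem:bullet} and soundness, and $(\psi^*)^\bullet$ is a disjunction of
formulas $d^+\in\mathcal U$ or equals $\bot_Q\in\mathcal U$. For the dual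
statement, $\varphi$ is equivalent to some $[\rightrightarrows]\psi$ iff
$\neg\varphi$ is equivalent to some $\langle\rightrightarrows\rangle\psi'$ (take
$\psi'=\neg\psi$, respectively $\psi=\neg\psi'$), iff $\neg\varphi$ is equivalent
to a formula in $\mathcal U$, iff $\varphi$ is equivalent to a formula in
$\mathcal E$.

(ii) By the semantics, $\varphi$ is preserved iff
$\varphi\to[\rightrightarrows]\varphi$ is valid, which is decidable by
Theorem~\ref{thm:conseq}(iii). If $\varphi$ is preserved, then
$\varphi\equiv[\rightrightarrows]\varphi$, since
$[\rightrightarrows]\varphi\to\varphi$ is valid by the identity simulation, and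
(i) yields an equivalent formula in $\mathcal E$. The converse was shown at the
beginning of the proof.
\end{proof}

\section{Mixing knowledge and belief}\label{sec:mixed}

In the proofs above, clause (c2) went with reflexivity and clause (c3) with the
fact that a successor has the same successors as its predecessor, separately
for each agent. So the two can be switched on and off agent by agent. Write
$R_b[w]$ for the set of $b$-successors of $w$. The relation $R_b$ is
\emph{serial} if $R_b[w]\ne\emptyset$ for all $w$; it is transitive iff
$R_b[u]\subseteq R_b[w]$ for all $u\in R_b[w]$, and \emph{Euclidean} iff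
$R_b[w]\subseteq R_b[u]$ for all $u\in R_b[w]$. Thus
\begin{equation}\label{eq:45}
R_b\text{ is transitive and Euclidean iff }R_b[u]=R_b[w]\text{ whenever }
u\in R_b[w],
\end{equation}
and the reflexive relations with this property are the equivalence relations.

Fix an arbitrary map
$\lambda\colon A\to\{\mathrm K,\mathrm D,\mathrm T,\mathrm{K45},\mathrm{KD45},
\mathrm{S5}\}$. Call an agent $a$ \emph{reflexive} if
$\lambda(a)\in\{\mathrm T,\mathrm{S5}\}$, \emph{serial} if
$\lambda(a)\in\{\mathrm D,\mathrm{KD45}\}$, and a \emph{45-agent} if
$\lambda(a)\in\{\mathrm{K45},\mathrm{KD45},\mathrm{S5}\}$. A \emph{$\lambda$-model}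
is a model in which $R_a$ is reflexive for reflexive $a$, serial for serial
$a$, and transitive and Euclidean for 45-agents $a$. We interpret SML over the
class of $\lambda$-models: formulas are evaluated on $\lambda$-models and
$\langle\rightrightarrows\rangle$ quantifies over $\lambda$-models.
\emph{$\lambda$-coherent} types are defined as in Definition~\ref{def:coh}, with
(c1) for all agents (referring to $\lambda$-coherence), (c2) only for reflexive
agents, (c3) only for 45-agents, and for serial agents $a$ the clause
\begin{enumerate}
\item[(c2$'$)] $\Phi_a\ne\emptyset$.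
\end{enumerate}
The system $\mathrm{SEL}_\lambda$ arises from SEL by using, for each agent $a$,
the axiom (T) iff $a$ is reflexive, the axiom (D)
$\Box_a\varphi\to\Diamond_a\varphi$ iff $a$ is serial, the axioms (4) and (5) iff
$a$ is a 45-agent, and by using (Sim) for the $\lambda$-coherent types.

\begin{theorem}\label{thm:mixed}
For every $\lambda$, the system $\mathrm{SEL}_\lambda$ is sound and strongly
complete for SML over $\lambda$-models, and Theorems~\ref{thm:conseq}
and~\ref{thm:class} hold with $\mathrm{SEL}_\lambda$ in place of SEL and
$\lambda$-models in place of S5 models.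
\end{theorem}

For $\lambda$ constantly S5 this contains Theorem~\ref{thm:main}. For $\lambda$
constantly K only (c1) remains, every type is $\lambda$-coherent, and (Sim)
holds without restriction.

\begin{proof}
We follow Sections~\ref{sec:types}--\ref{sec:conseq} and give the steps that
depend on the frame class.

\emph{Types of $\lambda$-models are $\lambda$-coherent.} Lemma~\ref{lem:tp} holds
for all models. In the proof of Lemma~\ref{lem:coh} replace $[s]_a$ by
$R_a[s]$: clause (c2) uses $s\in R_a[s]$, clause (c2$'$) uses
$R_a[s]\ne\emptyset$, and clause (c3) uses $R_a[t]=R_a[s]$ for $t\in R_a[s]$.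

\emph{The glued model.} Take gluing data as in Definition~\ref{def:glue}, with
$d$ $\lambda$-coherent and all $N_i$ $\lambda$-models. Keep the states and the
valuation, put $K_b:=\{c_i:i\in I_b\}$, write $R^i_b$ for the relations of
$N_i$, and define, for $b\in A$, $i\in I$ and states $y$ of $N_i$:
\begin{itemize}
\item $R_b[r]:=K_b$, together with $r$ if $b$ is reflexive;
\item $R_b[c_i]:=R_b[r]$ if $i\in I_b$ and $b$ is a 45-agent; otherwise
$R_b[c_i]:=R^i_b[x_i]$, together with $c_i$ if $b$ is reflexive;
\item $R_b[y]:=R^i_b[y]$, together with $c_i$ if $\lambda(b)=\mathrm{S5}$,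
$i\notin I_b$ and $x_i\in R^i_b[y]$.
\end{itemize}
For an agent $b$ with $\lambda(b)=\mathrm{S5}$ this is the relation of
Definition~\ref{def:glue}, hence an equivalence relation. In all cases $N$
extends each $N_i$. We check the frame conditions for the other values of
$\lambda(b)$. If $\lambda(b)=\mathrm T$, then $r\in R_b[r]$ and $c_i\in R_b[c_i]$
by definition, and old states remain reflexive. If $b$ is serial, then
$K_b\ne\emptyset$ by (c2$'$) and \eqref{eq:data}, and every successor set
contains $K_b$, or $R^i_b[x_i]$, or $R^i_b[y]$, all non-empty. If
$\lambda(b)\in\{\mathrm{K45},\mathrm{KD45}\}$, let $u\in R_b[w]$; we verify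
$R_b[u]=R_b[w]$ as required by \eqref{eq:45}. For $w\in\{r\}\cup K_b$ we have
$R_b[w]=K_b$, so $u\in K_b$ and $R_b[u]=K_b$. For $w=c_i$ with $i\notin I_b$ we
have $u\in R^i_b[x_i]$ and $R_b[u]=R^i_b[u]=R^i_b[x_i]=R_b[w]$. For $w$ in $N_i$
the state $u$ is in $N_i$ and $R_b[u]=R^i_b[u]=R^i_b[w]=R_b[w]$. So $N$ is a
$\lambda$-model.

\emph{The gluing lemma.} We prove (A$_k$), (B$_k$), (C$_k$) by the same
induction. The analogue of \eqref{eq:root} says that, given (B$_k$) and
(C$_k$), the types of depth $k$ in $R_a[r]$ form the set
$\{e|_k:e\in\Phi_a\}$. For reflexive $a$ this follows from (c2) as before, and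
for other $a$ we have $R_a[r]=K_a$, so \eqref{eq:data} suffices. This gives
(C$_{k+1}$) for $k<n$ and $\mathrm{tp}_{n+1}(N,r)=d$ for $k=n$. For (B$_{k+1}$)
consider the $b$-component. If $i\in I_b$ and $b$ is a 45-agent, then
$R_b[c_i]=R_b[r]$ and the computation with (c3) applies unchanged. Otherwise
$R_b[c_i]$ is $R^i_b[x_i]$, enlarged by $c_i$ only if $b$ is reflexive, in which
case $x_i\in R^i_b[x_i]$; by (A$_k$) and (B$_k$) the types of depth $k$ are
those of $R^i_b[x_i]$ in $N_i$. For (A$_{k+1}$), the only possible new
$b$-successor of $y$ is $c_i$, and then $x_i$ is an old $b$-successor of $y$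
with the same type of depth $k$.

\emph{Realization.} Corollary~\ref{cor:real} follows by the same induction; the
one-state model with all relations reflexive is a $\lambda$-model for every
$\lambda$.

\emph{Soundness.} The axioms (T), (D), (4), (5) are valid on reflexive, serial,
transitive and Euclidean relations respectively, and the arguments for
(K$_{\rightrightarrows}$), (At), the rules and the direction ($\to$) of (Sim)
use nothing about the class of models. For ($\leftarrow$) use the indices
$(a,t)$ with $t\in R_a[s]$ and $(a,e)$ with $e\in\Phi_a$, and define $Z$ as in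
Proposition~\ref{prop:sim} with $R_a[s]$ in place of $[s]_a$. Condition (atoms)
is checked as before. Condition (forth) holds at $(s,r)$ because
$c_{a,t}\in K_a\subseteq R_a[r]$, and at the pairs of $Z_{a,t}$ because $N$
extends $N_{a,t}$. Consider $(t,c_{a,t})$ and $u\in R_b[t]$. If $b=a$ is a
45-agent, then $u\in R_a[t]=R_a[s]$, so $c_{a,u}$ exists, and
$c_{a,u}\in K_a\subseteq R_a[c_{a,t}]$ with $(u,c_{a,u})\in Z$. Otherwise (forth)
for $Z_{a,t}$ at $(t,x_{a,t})$ gives a $b$-successor $u'$ of $x_{a,t}$ in
$N_{a,t}$ with $(u,u')\in Z_{a,t}$, and $u'\in R_b[c_{a,t}]$ by definition.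

\emph{Completeness and consequences.} The axioms (D), (T), (4), (5) are
canonical \cite[Ch.~4]{BRV}: if a normal modal logic contains one of them for
agent $a$, then the relation $R_a$ of its canonical model is serial, reflexive,
transitive or Euclidean respectively. So the canonical model of the basic
system with the axioms chosen by $\lambda$ is a $\lambda$-model, and this system
is strongly complete for $\lambda$-models. Sections~\ref{sec:complete}
and~\ref{sec:conseq} use only this completeness theorem, soundness, clause
(c1), Lemmas~\ref{lem:tp} and~\ref{lem:coh} and Corollary~\ref{cor:real}, so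
they apply with $\lambda$-coherent types in place of coherent ones. A set
$\Phi_a$ may now be empty; then $d^+$ has the conjunct $\Box_a\bot_Q$, which has
its atoms in $Q$ and belongs to $\mathcal U$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{BRV}
Blackburn, de Rijke, Venema, \emph{Modal Logic}, 2001.

\bibitem{DFGK}
Hans van Ditmarsch, Tim French, Rustam Galimullin, Louwe B. Kuijer,
\emph{Modal Logic for Simulation, Refinement, and Mutual Ignorance},
arXiv:2511.22390 (2025).

\bibitem{FHMV}
Fagin, Halpern, Moses, Vardi, \emph{Reasoning about Knowledge}, 1995.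

\end{thebibliography}
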